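\title{Circle bundles of even Euler class as Engel submanifolds of $\mathbb{C}^3$}

\begin{abstract}
A $4$-manifold embedded in $\mathbb{C}^3$ with no complex tangent space carries a field of complex lines. We prove that every oriented circle bundle with even Euler class over a closed oriented $3$-manifold $M$ has an embedding of this kind for which the field of complex lines is an Engel structure, as conjectured by Fern\'andez, del Pino and Zhou. The embedding is explicit: it is a thin unit circle bundle of a contact structure, placed in the normal directions $i\,TM$ of a totally real copy of $M$. We also show that evenness is equivalent to the existence of an embedding fibered over an embedded copy of $M$, and that it is not necessary once the fibered condition is dropped.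
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Complex tangencies and Engel structures}

Let $P\subset\mathbb{C}^3$ be a real subspace of dimension $4$. The intersection $P\cap iP$ is the largest complex subspace contained in $P$, and its real dimension is even and at least $4+4-6=2$. So either $P\cap iP$ is a complex line, or $P$ is itself a complex plane. For an immersion $g:N\looparrowright\mathbb{C}^3$ of a $4$-manifold, the \emph{complex tangencies} of $g$ are the subspaces
\[
\mathcal{D}^g_p=(dg_p)^{-1}\bigl(dg_p(T_pN)\cap i\,dg_p(T_pN)\bigr)\subseteq T_pN ,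
\]
where multiplication by $i$ is the standard complex structure. The immersion is \emph{co-real} (or \emph{CR-regular}) if $\mathcal{D}^g$ is a distribution of rank $2$, that is, if no tangent space of the image is a complex plane.

A co-real immersion thus equips $N$ with a plane field, and one can ask how far this plane field is from being integrable. For a distribution $\mathcal{D}$, let $[\mathcal{D},\mathcal{D}]$ be the pointwise span of $\mathcal{D}$ and of the brackets of its sections, and let $[\mathcal{D},[\mathcal{D},\mathcal{D}]]$ be the pointwise span of $[\mathcal{D},\mathcal{D}]$ and of the brackets of sections of $\mathcal{D}$ with sections of $[\mathcal{D},\mathcal{D}]$. At one extreme $[\mathcal{D},\mathcal{D}]=\mathcal{D}$; this happens for $\mathbb{C}\times\mathbb{R}^2\subset\mathbb{C}^3$, whose complex tangencies are tangent to the complex lines $\mathbb{C}\times\{\mathrm{pt}\}$. At the other extreme the rank grows as fast as it can. A rank-$2$ distribution $\mathcal{D}$ on a $4$-manifold $N$ is an \emph{Engel structure} if $[\mathcal{D},\mathcal{D}]$ has rank $3$ everywhere and $[\mathcal{D},[\mathcal{D},\mathcal{D}]]=TN$. The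 analogous notion one dimension lower is that of a \emph{contact structure} on a $3$-manifold $M$: a plane field $\xi$ with $[\xi,\xi]=TM$, or equivalently $[e_1,e_2]\notin\xi$ at every point for every local frame $e_1,e_2$ of $\xi$.

\subsection{The problem}

Throughout, everything is smooth, $M$ is a closed oriented $3$-manifold, and a class in $H^2(M;\mathbb{Z})$ is \emph{even} if it lies in $2H^2(M;\mathbb{Z})$. We take $M$ connected; otherwise one treats the components separately and translates the images apart.

Fern\'andez, del Pino and Zhou \cite{FPZ} state the following result. If $N$ is an oriented $\mathbb{S}^1$-bundle over $M$, then there is a co-real immersion $N\looparrowright\mathbb{C}^3$ whose complex tangencies are Engel, and if the bundle is trivial, the immersion can be chosen to be an embedding. The conjecture posed in \cite{FPZ} is that \emph{an embedding exists also whenever the Euler class $e(N)\in H^2(M;\mathbb{Z})$ is even}.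

\subsection{Results}

The conjecture is true.

\begin{theorem}\label{thm:main}
Let $N\to M$ be an oriented $\mathbb{S}^1$-bundle with $e(N)\in 2H^2(M;\mathbb{Z})$. Then there is a co-real embedding $g:N\hookrightarrow\mathbb{C}^3$ whose complex tangencies $\mathcal{D}^g$ are Engel.
\end{theorem}

The embedding is built from two pieces of data on $M$. An immersion $f$ of a $3$-manifold $M$ in $\mathbb{C}^3$ is \emph{totally real} if $df(T_mM)\oplus i\,df(T_mM)=\mathbb{C}^3$ for all $m$; equivalently, $df_m$ sends a basis of $T_mM$ to a complex basis of $\mathbb{C}^3$. Given a plane field $\xi$ and a Riemannian metric on $M$, let $\pi:S(\xi)\to M$ be the bundle of unit vectors in $\xi$. For $(m,v)\in S(\xi)$ let $v^\perp\subset\xi_m$ be the line orthogonal to $v$. The \emph{prolongation} of $\xi$ is the rank-$2$ distribution $\mathcal{D}_0$ on $S(\xi)$ given at $(m,v)$ by $(d\pi)^{-1}(v^\perp)$; it is spanned by the fiber direction and any lift of a nonzero vector of $v^\perp$.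

\begin{theorem}\label{thm:thin}
Let $f:M\to\mathbb{C}^3$ be a totally real embedding of a closed $3$-manifold and $\xi$ any contact structure on $M$. Fix a Riemannian metric on $M$. For all sufficiently small $\varepsilon>0$, the map
\[
g_\varepsilon:S(\xi)\to\mathbb{C}^3,\qquad g_\varepsilon(m,v)=f(m)+\varepsilon\,i\,df_m(v),
\]
is a co-real embedding whose complex tangencies are Engel. As $\varepsilon\to0$, they converge in $C^\infty$ to the prolongation of $\xi$.
\end{theorem}

The idea is a piece of linear algebra. Since $f$ is totally real, $i\,df(T_mM)$ is a complement to the tangent space of $f(M)$, and $g_\varepsilon$ places a small circle in each of these normal spaces. Let $w$ be a unit vector in $v^\perp$. At the point $g_\varepsilon(m,v)$ the circle is tangent to $i\,df(w)$, so the tangent space of the image is approximately $df(T_mM)\oplus\mathbb{R}\,i\,df(w)$. The complex line in this $4$-plane is $\mathbb{C}\,df(w)$, spanned by the image of a lift of $w$ and by the fiber direction. Hence the complex tangencies should be close to the prolongation, and the prolongation of a contact structure is Engel. The word ``approximately'' needs care,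 because as $\varepsilon\to0$ the maps $g_\varepsilon$ collapse to $f\circ\pi$, which is not an immersion.

This picture also explains the parity condition. The oriented circle bundles of the form $S(\xi)$, with $\xi$ an oriented contact structure, are exactly those with even Euler class (Lemma~\ref{lem:contact}). For immersions the restriction disappears, because every circle bundle doubly covers one with even Euler class. Together with the case $e(N)=0$ of Theorem~\ref{thm:main}, the next statement recovers the result of \cite{FPZ} quoted above.

\begin{corollary}\label{cor:immersion}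
For every oriented $\mathbb{S}^1$-bundle $N\to M$ there is a co-real immersion $N\looparrowright\mathbb{C}^3$ with Engel complex tangencies which is a double covering onto an embedded submanifold.
\end{corollary}

One may ask whether evenness is an artifact of using round circles. The answer depends on whether the embedding is required to respect the fibration. A \emph{tubular neighborhood} of an embedding $h:M\to\mathbb{C}^3$ is the image of an embedding $\Psi:O\to\mathbb{C}^3$, where $O$ is an open neighborhood of the zero section in a rank-$3$ vector bundle $E\to M$ and $\Psi$ restricts to $h$ on the zero section. The bundle projection induces a projection $\Psi(O)\to M$.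

\begin{theorem}\label{thm:fibered}
For an oriented $\mathbb{S}^1$-bundle $\pi:N\to M$ the following are equivalent.
\begin{enumerate}
\item[(1)] The class $e(N)$ is even.
\item[(2)] $N$ embeds smoothly in a tubular neighborhood of some embedded copy of $M$ in $\mathbb{C}^3$, compatibly with the projections to $M$.
\item[(3)] There is an embedding as in \emph{(2)} which is moreover co-real with Engel complex tangencies.
\end{enumerate}
\end{theorem}

\begin{proposition}\label{prop:odd}
Let $\sigma:M\to\Sigma$ be an oriented circle bundle over a closed oriented surface, with Euler number $p\in\mathbb{Z}$. Let $N\to M$ be an oriented circle bundle whose Euler class is the pullback of $q\in\mathbb{Z}=H^2(\Sigma;\mathbb{Z})$. Then $N$ admits a co-real embedding in $\mathbb{C}^3$ with Engel complex tangencies. If $p$ is even (for instance $p=0$) and $q$ is odd, then $e(N)$ is not even.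
\end{proposition}

We do not classify the non-even Euler classes for which an embedding exists.

Sections~\ref{sec:kernel}--\ref{sec:thin} contain the geometric part of the argument: two criteria, an explicit model on the $4$-torus, and the proof of Theorem~\ref{thm:thin}. Section~\ref{sec:even} supplies the contact structure and the totally real embedding needed for Theorem~\ref{thm:main}. Section~\ref{sec:knots} proves Theorem~\ref{thm:fibered} by viewing a fibered embedding as a family of knots, and Section~\ref{sec:odd} proves Proposition~\ref{prop:odd}.

\section{Complex tangencies as a kernel; the Engel condition in a frame}\label{sec:kernel}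

The intersection that defines $\mathcal{D}^g$ is awkward to compute with. It becomes a single complex linear equation after complexifying the differential. Let $dg^{\mathbb{C}}:TN\otimes\mathbb{C}\to\mathbb{C}^3$ be given by $dg^{\mathbb{C}}(X+iY)=dg(X)+i\,dg(Y)$.

\begin{lemma}\label{lem:kernel}
An immersion $g:N^4\to\mathbb{C}^3$ is co-real if and only if $dg^{\mathbb{C}}_p$ is onto for every $p$. In that case, if $\zeta$ spans the complex line $\ker dg^{\mathbb{C}}_p$, then $\operatorname{Re}\zeta$ and $\operatorname{Im}\zeta$ form a basis of $\mathcal{D}^g_p$.
\end{lemma}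

\begin{proof}
Let $K_p=\ker dg^{\mathbb{C}}_p$. For $X,Y\in T_pN$, the vector $X+iY$ lies in $K_p$ if and only if $dg(Y)=i\,dg(X)$. A vector $X$ lies in $\mathcal{D}^g_p$ if and only if $i\,dg(X)\in dg(T_pN)$, that is, if and only if such a $Y$ exists. So $\operatorname{Re}:K_p\to\mathcal{D}^g_p$ is onto. It is also injective: $X=0$ forces $dg(Y)=0$, and hence $Y=0$ because $g$ is an immersion. Therefore $\dim_{\mathbb{R}}\mathcal{D}^g_p=2\dim_{\mathbb{C}}K_p=2(4-\operatorname{rank}_{\mathbb{C}}dg^{\mathbb{C}}_p)$, which equals $2$ exactly when $dg_p^{\mathbb{C}}$ is onto. If this holds everywhere, the $K_p$ form a smooth complex line bundle, so $\mathcal{D}^g$ is a smooth distribution. Finally, $\operatorname{Re}\bigl((a+ib)\zeta\bigr)=a\operatorname{Re}\zeta-b\operatorname{Im}\zeta$ for real $a,b$.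
\end{proof}

\begin{lemma}\label{lem:engel}
Let $A,B$ be vector fields spanning a rank-$2$ distribution $\mathcal{D}$ on an open subset of a $4$-manifold, and put $C=[A,B]$. If $A,B,C,[B,C]$ are linearly independent at every point, then $\mathcal{D}$ is Engel.
\end{lemma}

\begin{proof}
For functions $a,b,a',b'$ we have $[aA+bB,a'A+b'B]\equiv(ab'-ba')C$ modulo $\mathcal{D}$. So $[\mathcal{D},\mathcal{D}]=\operatorname{span}(A,B,C)$ has rank $3$, and $[\mathcal{D},[\mathcal{D},\mathcal{D}]]$ contains in addition $[B,C]$.
\end{proof}

\section{A model: the four-torus in $(\mathbb{C}^*)^3$}\label{sec:model}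

The construction can be followed by hand for the totally real subspace $\mathbb{R}^3\subset\mathbb{C}^3$, with coordinates $(x,y,z)$. Let $e_1,e_2,e_3$ be an orthonormal frame on $\mathbb{R}^3$, where each $e_j$ is regarded both as a vector field and as an $\mathbb{R}^3$-valued function. Let $\xi=\operatorname{span}(e_1,e_2)$ and, for $\varepsilon>0$, consider
\[
g:\mathbb{R}^3\times\mathbb{S}^1\to\mathbb{C}^3,\qquad g(m,\theta)=m+i\varepsilon\bigl(\cos\theta\,e_1(m)+\sin\theta\,e_2(m)\bigr).
\]
This is the map $g_\varepsilon$ of Theorem~\ref{thm:thin} for the inclusion $f:\mathbb{R}^3\to\mathbb{C}^3$. It is an immersion: the real part of $dg(a\,\partial_\theta+\sum a_je_j)$ is $\sum a_je_j$, and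
\[
dg(\partial_\theta)=i\varepsilon(-\sin\theta\,e_1+\cos\theta\,e_2)\neq0 .
\]
Put $B=-\sin\theta\,e_1+\cos\theta\,e_2$. The prolongation of $\xi$ is $\operatorname{span}(\partial_\theta,B)$.

\emph{A constant frame.} Take $e_1=\partial_x$, $e_2=\partial_y$, $e_3=\partial_z$. Then $dg(e_j)=e_j$, so $dg^{\mathbb{C}}$ is onto, and $dg(\partial_\theta)=i\varepsilon\,dg(B)$. Thus $\varepsilon B+i\partial_\theta$ spans the kernel and $\mathcal{D}^g=\operatorname{span}(\partial_\theta,B)$ by Lemma~\ref{lem:kernel}. Since $[\partial_\theta,B]=-\cos\theta\,e_1-\sin\theta\,e_2$, the distribution $[\mathcal{D}^g,\mathcal{D}^g]=\operatorname{span}(\partial_\theta,\partial_x,\partial_y)$ has rank $3$. But it is tangent to the slices $z=\mathrm{const}$, so no further bracket leaves it. The rotation of the circle produces the first step of the Engel condition; the second step has to come from $\xi$.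

\emph{A twisting frame.} Take
\[
e_1=\partial_z,\qquad e_2=\cos z\,\partial_x+\sin z\,\partial_y,\qquad e_3=-\sin z\,\partial_x+\cos z\,\partial_y .
\]
Then $[e_1,e_2]=e_3$, $[e_3,e_1]=e_2$ and $[e_2,e_3]=0$, so $\xi$ is contact. The function $e_1$ is constant and $e_2$ depends only on $z$, with $\partial_ze_2=e_3$. Hence
\[
dg(e_1)=e_1+i\varepsilon\sin\theta\,e_3,\qquad dg(e_2)=e_2,\qquad dg(e_3)=e_3 .
\]
These three vectors form a complex basis, so $g$ is co-real. Now $dg(B)=-\sin\theta\,e_1+\cos\theta\,e_2-i\varepsilon\sin^2\theta\,e_3$, and therefore
\[
i\varepsilon\,dg(B)=dg(\partial_\theta)+\varepsilon^2\sin^2\theta\,e_3=dg(A),\qquad A=\partial_\theta+\varepsilon^2\sin^2\theta\,e_3 .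
\]
So $\varepsilon B+iA$ spans the kernel and $\mathcal{D}^g=\operatorname{span}(A,B)$, a perturbation of order $\varepsilon^2$ of the prolongation. Since the $e_j$ annihilate functions of $\theta$,
\begin{align*}
C=[A,B]&=-\cos\theta\,e_1-\sin\theta\,e_2-\varepsilon^2\sin^3\theta\,[e_3,e_1]=-\cos\theta\,e_1-\sin\theta\,(1+\varepsilon^2\sin^2\theta)\,e_2,\\
[B,C]&=\bigl(\sin^2\theta\,(1+\varepsilon^2\sin^2\theta)+\cos^2\theta\bigr)[e_1,e_2]=(1+\varepsilon^2\sin^4\theta)\,e_3 .
\end{align*}
Only $A$ has a $\partial_\theta$-component, and the determinant of $(B,C)$ in the basis $(e_1,e_2)$ is again $1+\varepsilon^2\sin^4\theta$. The determinant of $(A,B,C,[B,C])$ in the basis $(\partial_\theta,e_1,e_2,e_3)$ is thus $(1+\varepsilon^2\sin^4\theta)^2>0$, and $\mathcal{D}^g$ is Engel by Lemma~\ref{lem:engel}.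

\begin{example}\label{ex:torus}
The map $(\zeta_1,\zeta_2,\zeta_3)\mapsto(e^{i\zeta_1},e^{i\zeta_2},e^{i\zeta_3})$ is a local biholomorphism, so composing $g$ with it does not change the complex tangencies. For the twisting frame the composition descends to $T^4=(\mathbb{R}/2\pi\mathbb{Z})^4$ as
\[
G(x,y,z,\theta)=\bigl(e^{ix-\varepsilon\sin\theta\cos z},\;e^{iy-\varepsilon\sin\theta\sin z},\;e^{iz-\varepsilon\cos\theta}\bigr).
\]
The arguments of the coordinates determine $x,y,z$, and the moduli then determine $\sin\theta$ and $\cos\theta$. So $G$ is an injective immersion of a compact manifold, and for every $\varepsilon>0$ it is a co-real embedding $T^4\hookrightarrow\mathbb{C}^3$ with Engel complex tangencies.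
\end{example}

\section{Thin circle bundles around a totally real submanifold}\label{sec:thin}

We prove Theorem~\ref{thm:thin}. In general neither injectivity nor the Engel determinant can be read off a formula, and both are obtained for small $\varepsilon$ from compactness. For injectivity we use the following standard fact, which is needed again in Section~\ref{sec:knots}.

\begin{lemma}\label{lem:tube}
Let $E\to X$ be a vector bundle with a fiber metric over a closed manifold, and $\Psi:E\to Y$ a smooth map to a manifold with $\dim Y=\dim E$. If $\Psi$ is injective on the zero section and $d\Psi$ is invertible along it, then $\Psi$ is an embedding of $\{|u|<\varepsilon_0\}$ for some $\varepsilon_0>0$.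
\end{lemma}

\begin{proof}
By compactness $d\Psi$ is invertible on $\{|u|<\varepsilon_0\}$ for small $\varepsilon_0$. If $\Psi$ were injective on none of these sets, there would be points $a_k\neq b_k$ with $\Psi(a_k)=\Psi(b_k)$ converging to points $a,b$ of the zero section. Then $\Psi(a)=\Psi(b)$, so $a=b$, which contradicts the injectivity of $\Psi$ near $a$. An injective local diffeomorphism is an open embedding.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:thin}]
\emph{Step 1: embedding.} Define $\Psi:TM\to\mathbb{C}^3$ by $\Psi(m,u)=f(m)+i\,df_m(u)$. At a point $(m,0)$ the tangent space of $TM$ is $T_mM\oplus T_mM$ (along the zero section and along the fiber), and $d\Psi(h,u)=df(h)+i\,df(u)$. This is an isomorphism because $f$ is totally real. By Lemma~\ref{lem:tube}, $\Psi$ embeds $\{|u|<\varepsilon_0\}$ for some $\varepsilon_0>0$. Since $g_\varepsilon(m,v)=\Psi(m,\varepsilon v)$, the map $g_\varepsilon$ is an embedding for $0<\varepsilon<\varepsilon_0$.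

\emph{Step 2: the differential in a frame.} Cover $M$ by finitely many open sets $U$, each with compact closure in a larger open set $U'$ that carries an orthonormal frame $e_1,e_2,e_3$ of $TM$ with $e_1,e_2$ spanning $\xi$. Identify $S(\xi)|_{U'}$ with $U'\times\mathbb{S}^1$ by $v=\cos\theta\,e_1+\sin\theta\,e_2$, and let $\hat e_j$ be the lift of $e_j$ tangent to the first factor. Put $f_j=df(e_j):U'\to\mathbb{C}^3$. Because $f$ is totally real, $(f_1,f_2,f_3)$ is a complex basis of $\mathbb{C}^3$ at each point, and we can expand the derivatives of the $f_k$ in it:
\[
e_j(f_k)=\sum_l\Gamma^l_{jk}f_l,\qquad \Gamma^l_{jk}\in C^\infty(U',\mathbb{C}).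
\]
Let $Q$ be the $3\times3$ matrix with entry $Q_j^l=\cos\theta\,\Gamma^l_{j1}+\sin\theta\,\Gamma^l_{j2}$ in row $j$ and column $l$, and let $w$ be the row vector $(-\sin\theta,\cos\theta,0)$. Differentiating $g_\varepsilon=f+i\varepsilon(\cos\theta\,f_1+\sin\theta\,f_2)$ gives
\begin{equation}\label{eq:dg}
dg_\varepsilon(\hat e_j)=\sum_l\bigl(\delta_j^l+i\varepsilon Q_j^l\bigr)f_l,\qquad dg_\varepsilon(\partial_\theta)=i\varepsilon\sum_lw_lf_l .
\end{equation}
Choose $\varepsilon_1\in(0,\varepsilon_0)$ such that, for each $U$, the matrix $I+i\varepsilon Q$ is invertible on the compact set $\overline U\times\mathbb{S}^1\times[0,\varepsilon_1]$, and hence on a neighborhood of it. For $0<\varepsilon\le\varepsilon_1$ the vectors $dg_\varepsilon(\hat e_j)$ form a complex basis, so $g_\varepsilon$ is co-real by Lemma~\ref{lem:kernel}.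

\emph{Step 3: the complex tangencies and their limit.} By \eqref{eq:dg}, the vector $\zeta_\varepsilon=\partial_\theta+\varepsilon\sum_jb_j\hat e_j$ lies in $\ker dg_\varepsilon^{\mathbb{C}}$ if and only if the row vector $b$ satisfies $b\,(I+i\varepsilon Q)=-iw$. Using $(I+i\varepsilon Q)^{-1}=I-i\varepsilon Q(I+i\varepsilon Q)^{-1}$, we solve this as
\[
b=-iw+\varepsilon r,\qquad r=-wQ\,(I+i\varepsilon Q)^{-1},
\]
where $r$ is smooth in $(m,\theta,\varepsilon)$ up to $\varepsilon=0$. Here the collapse of $g_\varepsilon$ shows: $\zeta_\varepsilon\to\partial_\theta$, so $\operatorname{Im}\zeta_\varepsilon\to0$ and the frame given by Lemma~\ref{lem:kernel} degenerates. But $\operatorname{Im}\zeta_\varepsilon=\varepsilon\sum_j(-w_j+\varepsilon\operatorname{Im}r_j)\hat e_j$ vanishes to first order exactly, and dividing it by $-\varepsilon$ does not change the span. For $0<\varepsilon\le\varepsilon_1$ we obtain $\mathcal{D}^{g_\varepsilon}=\operatorname{span}(A_\varepsilon,B_\varepsilon)$ with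
\[
A_\varepsilon=\partial_\theta+\varepsilon^2\sum_j\operatorname{Re}(r_j)\,\hat e_j,\qquad B_\varepsilon=\sum_jw_j\hat e_j-\varepsilon\sum_j\operatorname{Im}(r_j)\,\hat e_j .
\]
These fields are smooth in $(m,\theta,\varepsilon)$ including $\varepsilon=0$, where
\[
A_0=\partial_\theta,\qquad B_0=-\sin\theta\,\hat e_1+\cos\theta\,\hat e_2 .
\]
The field $B_0$ is a lift of a unit vector of $v^\perp$, so $A_0,B_0$ span the prolongation $\mathcal{D}_0$. This proves the $C^\infty$ convergence.

\emph{Step 4: the Engel condition.} Put $C_\varepsilon=[A_\varepsilon,B_\varepsilon]$. Since $[\partial_\theta,\hat e_j]=0$ and $\hat e_j(\theta)=0$,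
\[
C_0=-\cos\theta\,\hat e_1-\sin\theta\,\hat e_2,\qquad
[B_0,C_0]=\sin^2\theta\,[\hat e_1,\hat e_2]-\cos^2\theta\,[\hat e_2,\hat e_1]=[\hat e_1,\hat e_2].
\]
The fields $B_0,C_0$ span the lift of $\xi$, and $[\hat e_1,\hat e_2]$ is the lift of $[e_1,e_2]$, which is nowhere in $\xi$ because $\xi$ is contact. Hence $A_0,B_0,C_0,[B_0,C_0]$ is a frame. The determinant of $(A_\varepsilon,B_\varepsilon,C_\varepsilon,[B_\varepsilon,C_\varepsilon])$ in the basis $(\partial_\theta,\hat e_1,\hat e_2,\hat e_3)$ is continuous on $\overline U\times\mathbb{S}^1\times[0,\varepsilon_1]$ and nonzero for $\varepsilon=0$. By compactness it is nonzero for all small $\varepsilon$, and since the cover is finite, one bound on $\varepsilon$ serves for all $U$. Lemma~\ref{lem:engel} shows that $\mathcal{D}^{g_\varepsilon}$ is Engel.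
\end{proof}

\begin{remark}
The contact condition enters only through the last bracket in Step 4; the constant frame of Section~\ref{sec:model} shows what happens without it. Total reality of $f$ is used in Steps 1 and 2, and it is equivalent to the invertibility of $d\Psi$ along the zero section. Compactness of $M$ gives a uniform $\varepsilon$. No orientation of $\xi$ is needed, since only local frames appear.
\end{remark}

\section{Realizing the even Euler classes}\label{sec:even}

To deduce Theorem~\ref{thm:main} we must present $N$ as $S(\xi)$ for a contact structure $\xi$ and find a totally real copy of $M$. We first collect the facts on circle bundles used in the rest of the paper. Let $\pi:N\to X$ be an oriented circle bundle over a closed connected manifold, with Euler class $e=e(N)\in H^2(X;\mathbb{Z})$, the primary obstruction to a section.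

\begin{enumerate}
\item[(E1)] \emph{Classification.} The bundle admits a principal $\mathbb{S}^1$-structure: rescale a positive vertical vector field so that its flow has period $2\pi$ on every fiber. Principal $\mathbb{S}^1$-bundles, and hence oriented circle bundles, are classified up to isomorphism by $e$. The class $e$ is natural under pullback, and $e(S(\xi))=e(\xi)$ for an oriented plane bundle $\xi$.
\item[(E2)] \emph{Additivity.} If two principal $\mathbb{S}^1$-bundles have transition functions $\gamma_{kl}$, $\gamma'_{kl}$ on the same cover and Euler classes $e,e'$, then the bundle with transition functions $\gamma_{kl}^a\gamma_{kl}'^{\,b}$ has Euler class $ae+be'$ for $a,b\in\mathbb{Z}$.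
\item[(E3)] \emph{Gysin sequence.} With coefficients in $\mathbb{Z}/2$, and $\bar e$ the reduction of $e$, the sequence
\[
0\to H^1(X)\xrightarrow{\ \pi^*\ }H^1(N)\to H^0(X)\xrightarrow{\ \cup\bar e\ }H^2(X)\xrightarrow{\ \pi^*\ }H^2(N)
\]
is exact, and the map $H^1(N)\to H^0(X)=\mathbb{Z}/2$ evaluates a class on a fiber.
\item[(E4)] \emph{Parity.} A class in $H^2(X;\mathbb{Z})$ is even if and only if its reduction modulo $2$ vanishes, by the Bockstein sequence of $0\to\mathbb{Z}\xrightarrow{2}\mathbb{Z}\to\mathbb{Z}/2\to0$.
\end{enumerate}

We also use Stiefel's theorem that $TM$ is trivial for every closed oriented $3$-manifold, and we fix a trivialization $TM\cong M\times\mathbb{R}^3$.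

\begin{lemma}\label{lem:contact}
A class in $H^2(M;\mathbb{Z})$ is the Euler class of an oriented contact structure on $M$ if and only if it is even.
\end{lemma}

\begin{proof}
In the trivialization, an oriented plane field is $u^\perp$ for a map $u:M\to S^2$, its positive unit normal. As an oriented bundle $u^\perp=u^*TS^2$, so $e(u^\perp)=2u^*[S^2]$, where $[S^2]$ is the positive generator of $H^2(S^2;\mathbb{Z})$. This proves necessity. Conversely, let $a\in H^2(M;\mathbb{Z})$. It is the pullback of the generator under a map $M\to\mathbb{CP}^\infty=K(\mathbb{Z},2)$. By cellular approximation this map can be deformed into the $3$-skeleton of $\mathbb{CP}^\infty$, which is $\mathbb{CP}^1=S^2$ because there are no cells of odd dimension. This gives $u$ with $u^*[S^2]=a$ and $e(u^\perp)=2a$. Every homotopy class of oriented plane fields on a closed oriented $3$-manifold contains a contact structure (Lutz, Martinet; Eliashberg \cite{Eli}), and homotopic plane fields are isomorphic as oriented bundles.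
\end{proof}

The existence of totally real embeddings is known (Gromov; Forstneri\v{c} \cite{For}). We include the deduction from the $h$-principle for totally real embeddings \cite[\S2.4.5]{Gro}, \cite[\S19.3]{EM}, which we use in the following form. \emph{Let $f_0$ be an embedding of a closed $n$-manifold into an almost complex manifold of real dimension $2n$. If $df_0$ is homotopic, through bundle monomorphisms covering $f_0$, to a monomorphism whose images are totally real, then $f_0$ is isotopic to a totally real embedding.}

\begin{lemma}\label{lem:real}
$M$ admits a totally real embedding $f:M\to\mathbb{C}^3$.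
\end{lemma}

\begin{proof}
Let $f_0:M\to\mathbb{R}^6=\mathbb{C}^3$ be an embedding, which exists by Whitney's embedding theorem. In the trivialization of $TM$, monomorphisms covering $f_0$ are maps from $M$ to the space $\mathcal{V}$ of injective linear maps $\mathbb{R}^3\to\mathbb{R}^6$; let $\Phi$ be the map given by $df_0$. The totally real elements of $\mathcal{V}$ are the restrictions $L|_{\mathbb{R}^3}$ with $L\in GL_3(\mathbb{C})$. It suffices to deform $\Phi$ to a map with values in the image of $U(3)$.

By Gram--Schmidt, $\mathcal{V}$ deformation retracts onto the Stiefel manifold $V_{6,3}=SO(6)/SO(3)$, where $L\in SO(6)$ is sent to $L|_{\mathbb{R}^3}$. The fibrations $S^3\to V_{5,2}\to S^4$ and $V_{5,2}\to V_{6,3}\to S^5$ show that $V_{6,3}$ is $2$-connected. So $\Phi$ is homotopic to a map that equals the standard inclusion $\mathbb{R}^3\subset\mathbb{C}^3$ on the $2$-skeleton of a cell structure on $M$. Such a map factors through the quotient of $M$ by its $2$-skeleton, a wedge of $3$-spheres. It remains to see that $\pi_3(U(3))\to\pi_3(V_{6,3})$ is onto. This map is the composition $\pi_3(U(3))\to\pi_3(SO(6))\to\pi_3(V_{6,3})$. The first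 map is onto because $SO(6)/U(3)\cong\mathbb{CP}^3$ and $\pi_3(\mathbb{CP}^3)=\pi_3(S^7)=0$. The second is onto because $\pi_2(SO(3))=\pi_2(\mathbb{RP}^3)=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:contact} there is an oriented contact structure $\xi$ with $e(\xi)=e(N)$, and $N\cong S(\xi)$ over $M$ by (E1). Take $f$ from Lemma~\ref{lem:real} and apply Theorem~\ref{thm:thin}.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:immersion}]
Give $N$ a principal $\mathbb{S}^1$-structure with transition functions $\gamma_{kl}$, and let $N'=N/\{\pm1\}$. Squaring identifies $\mathbb{S}^1/\{\pm1\}$ with $\mathbb{S}^1$ and turns multiplication by $\gamma_{kl}$ into multiplication by $\gamma_{kl}^2$, so $e(N')=2e(N)$ by (E2). Let $g'$ be the embedding of $N'$ from Theorem~\ref{thm:main} and $\kappa:N\to N'$ the double covering. Since $\kappa$ is a local diffeomorphism, $\mathcal{D}^{g'\circ\kappa}=(d\kappa)^{-1}\mathcal{D}^{g'}$, and the Engel condition is local and invariant under diffeomorphisms.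
\end{proof}

\section{Fibered embeddings as families of knots}\label{sec:knots}

In Theorem~\ref{thm:fibered}, the implication $(3)\Rightarrow(2)$ is trivial. For $(1)\Rightarrow(3)$, the embedding in the proof of Theorem~\ref{thm:main} is $(m,v)\mapsto\Psi(m,\varepsilon v)$, where $\Psi$ restricted to $\{|u|<\varepsilon_0\}\subset TM$ is a tubular neighborhood of $f$; this embedding commutes with the projections to $M$. The content is $(2)\Rightarrow(1)$.

By (E3) and (E4), it suffices to find a class $x\in H^1(N;\mathbb{Z}/2)$ that is nonzero on the fibers. A fibered embedding turns out to be a family of knots in $\mathbb{R}^3$, and a knot with a normal framing gives a loop of frames in $SO(3)$. So the natural source of $x$ is $H^1(SO(3);\mathbb{Z}/2)=\mathbb{Z}/2$. The difficulty is that the class of the loop depends on the framing and changes with each full twist. The linking number changes in the same way, and the sum of the two is what descends to $N$.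

\subsection{The frame loop of a framed knot}

Recall that $\pi_1(SO(3))=H_1(SO(3);\mathbb{Z})=\mathbb{Z}/2$ is generated by a full turn about any axis, and that the class of a pointwise product of two loops is the sum of their classes. For an oriented knot $K\subset\mathbb{R}^3$, the group $H_1(\mathbb{R}^3\setminus K;\mathbb{Z})\cong\mathbb{Z}$ is generated by a meridian, and the class of a loop $L$ in it is the linking number $\operatorname{lk}(L,K)$. In a regular diagram of $K\cup L$ it is the signed count of the crossings at which $L$ passes over $K$. Let $\tau$ be the unit tangent of $K$. A \emph{framing} is a unit normal field $n$ along $K$; its \emph{framing number} $\operatorname{fr}(n)$ is the linking number with $K$ of the push-off $K+\delta n$, for small $\delta>0$. Let $F_n$ be the loop in $SO(3)$ of matrices with columns $\tau,n,\tau\times n$.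

\begin{lemma}\label{lem:frame}
For every oriented knot $K\subset\mathbb{R}^3$ and every framing $n$, the class of $F_n$ in $\mathbb{Z}/2$ is $\operatorname{fr}(n)+1$.
\end{lemma}

For a round circle in a plane with the radial framing, $F_n$ is one full turn about the axis of the circle and $\operatorname{fr}(n)=0$. The proof reduces every knot to a planar computation of this kind.

\begin{proof}
The residue $[F_n]+\operatorname{fr}(n)$ does not depend on $n$. Indeed, any other framing is $n'=\cos\psi\,n+\sin\psi\,\tau\times n$ for a map $\psi:K\to\mathbb{R}/2\pi\mathbb{Z}$ of some degree $k$. Then $F_{n'}=F_n\cdot R_1(\psi)$, with $R_1(\psi)$ the rotation by $\psi$ about the first coordinate axis, so $[F_{n'}]=[F_n]+k$. On the boundary of a thin tube around $K$, the two push-offs differ by $\pm k$ meridians, so $\operatorname{fr}(n')=\operatorname{fr}(n)\pm k$. The residue is also unchanged under an isotopy of $K$, along which a framing can be carried continuously.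

After an isotopy, we may assume that the projection of $K$ to the horizontal plane is an immersed curve whose only multiple points are $c$ transverse double points. Let $\rho$ be its rotation number, the degree of its unit tangent $T$. Let $e_3$ be the vertical unit vector and take the blackboard framing $n=e_3\times\tau/|e_3\times\tau|$, which is horizontal and normal to the projected curve. The push-off projects to a parallel copy of the diagram, at the same heights. Near each double point, the copy of the upper strand passes over the lower strand of $K$, the copy of the lower strand passes under the upper strand of $K$, and there are no other crossings between $K$ and the push-off. So $\operatorname{fr}(n)\equiv c\pmod 2$. Multiplying the height by $t\in[0,1]$ gives immersed curves with the same projection, for which the formula for $n$ still makes sense. This deforms $F_n$ to the loop $(T,e_3\times T,e_3)$, which makes $\rho$ full turns about $e_3$. So $[F_n]\equiv\rho$.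

It remains to recall Whitney's theorem that $\rho+c$ is odd. Smooth the $c$ double points one at a time, respecting orientations. A smoothing preserves the total rotation number, since the two new arcs turn by opposite angles, and it changes the number of components by $\pm1$. The result is a union of $s\equiv1+c$ simple closed curves, each of rotation number $\pm1$. Hence $\rho\equiv s\equiv 1+c\pmod2$.
\end{proof}

\subsection{Proof of $(2)\Rightarrow(1)$}

All cohomology in this subsection has coefficients in $\mathbb{Z}/2$.

\emph{Step 1: a family of knots.} Let $\Psi:O\to\mathbb{C}^3$, $O\subset E$, be the tubular neighborhood. The differential of $\Psi$ along the zero section trivializes $TM\oplus E$. Since $TM$ is trivial, the Whitney sum formula gives $w_1(E)=0$ and $w_2(E)=0$. So $E$ is orientable, and the obstructions to a section of its $SO(3)$-frame bundle are $w_2(E)\in H^2(M;\pi_1SO(3))$ and a class in $H^3(M;\pi_2SO(3))=0$. Thus $E\cong M\times\mathbb{R}^3=:W$, and (2) provides an embedding $j=(\pi,q):N\to W$. The restriction of $q$ to each fiber $N_m$ is an embedding onto an oriented knot $K_m\subset\mathbb{R}^3$. Let $\tau:N\to S^2$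 be the unit tangent of these knots and $\nu=\tau^*TS^2$ the oriented plane bundle with fibers $\nu_y=\tau(y)^\perp$.

Consider the map $\nu\to W$, $(y,u)\mapsto(\pi(y),q(y)+u)$. Its differential at $(y,0)$ sends $(Y,u)\in T_yN\oplus\nu_y$ to $(d\pi(Y),dq(Y)+u)$. If this vanishes, then $Y$ is vertical, so $dq(Y)\in\mathbb{R}\tau$ is orthogonal to $u$, and $u=0$, $Y=0$. Both spaces have dimension $6$, so Lemma~\ref{lem:tube} shows that the map embeds $\{|u|<\delta_0\}$ onto an open tube around $Z=j(N)$. Fix $0<\delta<\delta_0$ and define
\[
\iota:S(\nu)\to W\setminus Z,\qquad \iota(y,n)=(\pi(y),q(y)+\delta n).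
\]
The fibers of $\operatorname{pr}:S(\nu)\to N$ are mapped to meridians of the knots $K_m$.

\emph{Step 2: one linking class for all the knots.} Each complement $\mathbb{R}^3\setminus K_m$ carries the class $\operatorname{lk}(\cdot,K_m)$; we need a class on $W\setminus Z$ that restricts to all of them. By excision, the Thom class of $\nu$ gives $\Theta\in H^2(W,W\setminus Z)$ with value $1$ on each fiber disk $\Delta$ of radius $\delta$, relative to its boundary. Consider the exact sequence
\[
H^1(W\setminus Z)\xrightarrow{\ \partial^*\ }H^2(W,W\setminus Z)\to H^2(W).
\]
Since $N$ is compact, there is a point $a\in\mathbb{R}^3$ outside $q(N)$. The image of $\Theta$ in $H^2(W)$ vanishes on $W\setminus Z$, in particular on $M\times\{a\}$, and $M\times\{a\}\subset W$ is a homotopy equivalence. So the image is zero, and $\Theta=\partial^*\alpha$ for some $\alpha\in H^1(W\setminus Z)$. On a meridian, $\langle\alpha,\partial\Delta\rangle=\langle\Theta,\Delta\rangle=1$. As meridians generate $H_1(\mathbb{R}^3\setminus K_m;\mathbb{Z})$, the restriction of $\alpha$ to $\{m\}\times(\mathbb{R}^3\setminus K_m)$ is $\operatorname{lk}(\cdot,K_m)$ modulo $2$.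

\emph{Step 3: the class on $N$.} Let $F:S(\nu)\to SO(3)$ send $(y,n)$ to the matrix with columns $\tau(y),n,\tau(y)\times n$, and let $\gamma$ be the generator of $H^1(SO(3))$. On a fiber of $\operatorname{pr}$, the class $\iota^*\alpha$ has value $1$ by Step 2, and $F^*\gamma$ has value $1$ because $F$ makes one full turn about $\tau(y)$. So $\iota^*\alpha+F^*\gamma$ vanishes on the fibers of $\operatorname{pr}$, and (E3) for the bundle $S(\nu)\to N$ gives $x\in H^1(N)$ with $\operatorname{pr}^*x=\iota^*\alpha+F^*\gamma$. Fix $m$ and a framing $n$ of $K_m$. It defines a loop $\lambda$ in $S(\nu)$ that projects onto the fiber $N_m$, and $\iota(\lambda)$ is the push-off of $K_m$ along $n$. By Step 2 and Lemma~\ref{lem:frame},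
\[
\langle x,N_m\rangle=\langle\iota^*\alpha,\lambda\rangle+\langle F^*\gamma,\lambda\rangle=\operatorname{fr}(n)+\operatorname{fr}(n)+1=1\in\mathbb{Z}/2 .
\]
By (E3) for $\pi:N\to M$, the element $1\in H^0(M)$ lies in the kernel of $\cup\bar e$, so the reduction of $e(N)$ modulo $2$ is zero. By (E4), $e(N)$ is even. This completes the proof of Theorem~\ref{thm:fibered}. \qed

\section{Odd Euler classes: changing the fibration}\label{sec:odd}

The existence of a co-real embedding with Engel complex tangencies is a property of the $4$-manifold $N$, not of a circle fibration on it. If $N$ is a torus bundle, it fibers in circles in many ways, and one of them can be chosen trivial.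

\begin{proof}[Proof of Proposition~\ref{prop:odd}]
For $k\in\mathbb{Z}$ let $P_k\to\Sigma$ be the principal $\mathbb{S}^1$-bundle with Euler number $k$, so that $M\cong P_p$ by (E1). The pullback $\sigma^*P_q=P_p\times_\Sigma P_q$ is a circle bundle over $M$ with Euler class $\sigma^*q$, hence isomorphic to $N$. If $\gamma_{kl},\gamma'_{kl}$ are transition functions of $P_p,P_q$ on a common cover $\{U_k\}$, then $N$ is obtained from the pieces $U_k\times T^2$, $T^2=\mathbb{S}^1\times\mathbb{S}^1$, by gluing with multiplication by $(\gamma_{kl},\gamma'_{kl})$.

Let $d=\gcd(p,q)$, with $\gcd(0,0)=0$. There is a matrix $(a_{\mu\nu})\in GL_2(\mathbb{Z})$ sending $(p,q)^T$ to $(d,0)^T$: if $d\neq0$, choose the first row with $a_{11}p+a_{12}q=d$ and take $(-q/d,p/d)$ as second row, so that the determinant is $1$; if $d=0$, take the identity. The map $\varphi(s,t)=(s^{a_{11}}t^{a_{12}},s^{a_{21}}t^{a_{22}})$ is an automorphism of the group $T^2$. Applying it in each piece gives a diffeomorphism from $N$ to the manifold glued with $\varphi(\gamma_{kl},\gamma'_{kl})$. By (E2) and (E1), that manifold is $P_d\times_\Sigma P_0=P_d\times\mathbb{S}^1$, a trivial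 circle bundle over the closed oriented $3$-manifold $P_d$. Its Euler class $0$ is even, so Theorem~\ref{thm:main} gives the required embedding of $N$.

Now let $p$ be even and $q$ odd. In the sequence (E3) for $\sigma:M\to\Sigma$, the map $H^0(\Sigma;\mathbb{Z}/2)\to H^2(\Sigma;\mathbb{Z}/2)$ is multiplication by $p$, which is zero. So $\sigma^*$ is injective on $H^2(\Sigma;\mathbb{Z}/2)=\mathbb{Z}/2$, the reduction of $e(N)=\sigma^*q$ is nonzero, and $e(N)$ is not even by (E4).
\end{proof}

\begin{example}
Let $M=\mathbb{S}^2\times\mathbb{S}^1$ and let $e(N)$ be a generator of $H^2(M;\mathbb{Z})\cong\mathbb{Z}$; this is the case $p=0$, $q=\pm1$. Here $N\cong\mathbb{S}^3\times\mathbb{S}^1$, with projection the product of the Hopf map and the identity. Viewed as the trivial bundle over $\mathbb{S}^3$, it has a co-real embedding in $\mathbb{C}^3$ with Engel complex tangencies. By Theorem~\ref{thm:fibered}, no embedding of $N$ is fibered over an embedded copy of $\mathbb{S}^2\times\mathbb{S}^1$.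
\end{example}

\begin{thebibliography}{9}

\bibitem{Eli} Eliashberg, \emph{Invent. Math.} \textbf{98} (1989).

\bibitem{EM} Eliashberg and Mishachev, \emph{Introduction to the $h$-Principle}.

\bibitem{FPZ} Eduardo Fern\'andez, \'Alvaro del Pino and Wei Zhou, \emph{Engel CR submanifolds of $\mathbb{C}^3$}, arXiv:2509.11488 (2025).

\bibitem{For} Forstneri\v{c}, \emph{Expo. Math.} \textbf{4} (1986).

\bibitem{Gro} Gromov, \emph{Partial Differential Relations}.

\end{thebibliography}
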